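# Two complete polynomial vector fields that generate all the others

## A diagonal field and a quadratic field along a line on $\mathbb{C}^2$

Work on $\mathbb{C}^2$ with coordinates $x,y$, and look at two vector fields:
$$U=x\,\partial_x+4y\,\partial_y,\qquad V=(1+x)(1+x-y)\,(\partial_x+\partial_y).$$

The flow of $U$ is $(x,y)\mapsto(e^{t}x,e^{4t}y)$. The flow of $V$ can be written down as well. At every point $V$ is a multiple of the constant vector $v=(1,1)$, so each integral curve stays on a line $p+\mathbb{C}v$. Moving from $p=(x,y)$ to $p+sv$ does not change the factor $b=1+x-y$, and it changes the factor $a=1+x$ to $a+s$. So the integral curve through $p$ is $p+s(t)v$ with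
$$s'=(a+s)\,b,\quad s(0)=0,\qquad\text{hence}\qquad s(t)=(1+x)\bigl(e^{(1+x-y)t}-1\bigr).\tag{1}$$
This is defined for every complex $t$ and every starting point.

Now let $U$ act on other fields by the bracket. Each monomial field is an eigenvector: $[U,x^iy^j\partial_x]=(i+4j-1)x^iy^j\partial_x$ and $[U,x^iy^j\partial_y]=(i+4j-4)x^iy^j\partial_y$. Since $(1+x)(1+x-y)=1+2x-y+x^2-xy$, grouping the monomials of $V$ by eigenvalue gives
$$V=\underbrace{\partial_y}_{-4}+\underbrace{2x\partial_y}_{-3}+\underbrace{x^2\partial_y}_{-2}+\underbrace{\partial_x}_{-1}+\underbrace{(2x\partial_x-y\partial_y)}_{0}+\underbrace{(x^2\partial_x-xy\partial_y)}_{1}\underbrace{{}-y\partial_x}_{3}\underbrace{{}-xy\partial_x}_{4}.\tag{2}$$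
The eight eigenvalues are distinct. So for each of the eight pieces there is a polynomial $p$ in one variable, by Lagrange interpolation, such that $p(\operatorname{ad}U)V$ is exactly that piece. Starting from $U$ and $V$ and using only brackets and linear combinations, we have already produced $\partial_x$, $\partial_y$, $x\partial_y$, $y\partial_x$, $x^2\partial_y$, $xy\partial_x$ and $x^2\partial_x-xy\partial_y$.

This is the construction on which everything below turns. Its purpose is to show that the Lie algebra of all polynomial vector fields on $\mathbb{C}^n$, $n\ge2$, can be generated by two fields whose flows exist for all complex times. There is a tension between the two demands: $V$ must be large enough to reach everything, and tame enough not to blow up.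

## Generation and completeness in $W_n$

Let $W_n=\operatorname{Der}(\mathbb{C}[z_1,\dots,z_n])$. Its elements are the polynomial vector fields $D=\sum_i g_i\partial_i$ with $g_i\in\mathbb{C}[z_1,\dots,z_n]$ and $\partial_i=\partial/\partial z_i$, and the bracket is the commutator. Two formulas do all the computing:
$$[f\partial_i,g\partial_j]=f\,\partial_i(g)\,\partial_j-g\,\partial_j(f)\,\partial_i,\qquad [A,fB]=A(f)B+f[A,B].\tag{3}$$

**Definition (generation).** A subset $S\subseteq W_n$ *generates* $W_n$ if the smallest Lie subalgebra containing $S$ is $W_n$, that is, if every field is obtained from elements of $S$ by finitely many brackets and linear combinations.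

**Definition (completeness).** A field $W\in W_n$ is *complete* if its flow $\varphi_W(t,p)=\gamma(t)$, where $\gamma$ is the integral curve with $\gamma(0)=p$, is defined for all $t\in\mathbb{C}$ and all $p\in\mathbb{C}^n$.

For example $\partial_n$ is complete, with flow $z_n\mapsto z_n+t$. On $\mathbb{C}^2$ the field $xy\,\partial_y$ is complete, with flow $(x,y)\mapsto(x,e^{xt}y)$. The field $x^2\partial_x$ is not complete: the curve through $x=1$ is $1/(1-t)$.

**Definition (local finiteness).** A derivation $D$ is *locally finite* if every polynomial lies in a finite-dimensional $D$-stable subspace. It is *locally nilpotent* if for every polynomial $f$ some power $D^m$ kills $f$.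

A locally nilpotent $D$ is locally finite, because $f,Df,\dots,D^{m-1}f$ span a $D$-stable space. The field $y\partial_x$ is locally nilpotent, and $x\partial_x+4y\partial_y$ is locally finite but not locally nilpotent. The field $D=xy\partial_y$ is complete but not locally finite, since $D^my=x^my$.

**Definition (degree, grading, divergence).** The degree of a field is the maximal degree of its coefficients. For $d\ge-1$ let $P_d$ be the space of fields whose coefficients are homogeneous of degree $d+1$. Then $W_n=\bigoplus_{d\ge-1}P_d$ and $[P_d,P_e]\subseteq P_{d+e}$. Put $E=\sum z_i\partial_i$ and $\operatorname{div}(\sum g_i\partial_i)=\sum\partial_ig_i$.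

The divergence satisfies
$$\operatorname{div}[A,B]=A(\operatorname{div}B)-B(\operatorname{div}A).\tag{4}$$
Indeed, for $A=\sum a_i\partial_i$ and $B=\sum b_i\partial_i$ the left side is $\sum_{i,j}\partial_i(a_j\partial_jb_i-b_j\partial_ja_i)$. Expanding, the terms $\sum\partial_ia_j\,\partial_jb_i$ and $-\sum\partial_ib_j\,\partial_ja_i$ cancel after exchanging $i$ and $j$, and the rest is the right side.

The problem comes from Ivan Beldiev, "The Lie algebra of polynomial vector fields on the affine space is $2$-generated", arXiv:2512.00604 (2025). The known facts around it are these. For every $n$, $W_n$ is generated by two explicit elements, one of which is $\partial_n$, a complete field. For $n=2$ the other one is $y^8\partial_x+x^4y^4\partial_y$, and it is not complete: on the line $x=y=u$ its equation is $u'=u^8$, so the curve through $(1,1)$ has $u^{-7}=1-7t$ and is not defined at $t=1/7$. Finally, $W_n$ is generated by three complete fields. The problem asks for which $n\ge2$ two complete fields suffice.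

One more notion is needed to state the results. Let
$$\Delta=\{\alpha-e_i:\ \alpha\in\mathbb{Z}_{\ge0}^n,\ |\alpha|\le2,\ 1\le i\le n\}.$$
These are the exponents that label monomial fields $z^\alpha\partial_i$ of degree at most $2$. Note that $0\in\Delta$.

**Definition (separating).** A vector $\lambda\in\mathbb{C}^n$ is *separating* if $\beta\mapsto\lambda\cdot\beta=\sum\lambda_i\beta_i$ is injective on $\Delta$.

For $n=2$, $\Delta$ consists of $-e_1,\,-e_2,\,0,\,e_1-e_2,\,e_2-e_1,\,e_1,\,e_2,\,2e_1-e_2,\,2e_2-e_1$. With $\lambda=(1,4)$ the values are $-1,-4,0,-3,3,1,4,-2,7$, which are distinct. The vector $(1,2)$ is not separating, as $2e_1-e_2$ and $0$ both give $0$; nor is $(1,3)$, as $2e_1-e_2$ and $-e_1$ both give $-1$. In general $\lambda=(1,4,\dots,4^{n-1})$ is separating. The entries of $\beta\in\Delta$ lie in $\{-1,0,1,2\}$, so $\sum_i(\beta_i+1)4^{i-1}$ is an expansion in base $4$ with digits in $\{0,1,2,3\}$. It determines $\beta$, and it differs from $\lambda\cdot\beta$ by a constant.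

## The three theorems

**Theorem 1.** For every $n\ge2$ the fields
$$U=\sum_{i=1}^n4^{\,i-1}z_i\partial_i,\qquad V=(1+z_1)\bigl(1+(n-1)z_1-z_2-\dots-z_n\bigr)\sum_{i=1}^n\partial_i$$
are complete and generate $W_n$. So the answer to the problem is yes for every $n\ge2$.

By a *constant field* we mean $v=\sum v_i\partial_i$ with $v_i\in\mathbb{C}$.

**Theorem 2.** Let $n\ge2$, let $U=\sum\lambda_iz_i\partial_i$ with $\lambda$ separating, and let $V=q\,v$ with $q$ a polynomial of degree $\le2$ and $v\ne0$ a constant field.

(a) $V$ is complete if and only if $v(v(q))=0$.

(b) If $v(v(q))=0$, then $U,V$ generate $W_n$ if and only if all of the following hold: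

- (C1) $v_i\ne0$ for all $i$;
- (C2) $q(0)\ne0$;
- (C3) $v(q)$ is not constant;
- (C4) $\partial_kq\ne0$ for all $k$.

**Theorem 3.**

(a) If complete fields $X,Y$ generate $W_n$, $n\ge2$, then at least one of them has nonconstant divergence. In particular $X,Y$ are not both locally finite, so they are not both locally nilpotent and not both generators of algebraic $\mathbb{C}^*$- or $\mathbb{C}$-actions. In Theorem 1 the field $U$ generates an algebraic $\mathbb{C}^*$-action, so this is optimal.

(b) In any generating set of $W_n$, $n\ge2$, some element has degree $\ge2$. In Theorem 1 the larger of the two degrees is $2$, so this bound is attained.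

(c) For $n=1$, no set of complete fields generates $W_1$.

## Quadratic and cubic fields on $\mathbb{C}^2$ by hand

Let $L$ be the Lie algebra generated by the pair on $\mathbb{C}^2$ with which we began. By (2) it contains $\partial_x,\partial_y,x\partial_y,y\partial_x,x^2\partial_y,xy\partial_x$ and $x^2\partial_x-xy\partial_y$. The space $P_1$ has the six basis elements $x^2,xy,y^2$ times $\partial_x,\partial_y$. We have two of them and a combination of two others. The missing ones come by bracketing with $y\partial_x$:
$$[y\partial_x,\,xy\partial_x]=y^2\partial_x,\qquad[y\partial_x,\,x^2\partial_y]=2xy\partial_y-x^2\partial_x.$$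
Adding $x^2\partial_x-xy\partial_y$ to the second result gives $xy\partial_y\in L$, hence $x^2\partial_x\in L$. Then $[y\partial_x,xy\partial_y]=y^2\partial_y-xy\partial_x$ gives $y^2\partial_y\in L$. So $P_1\subset L$.

Going up in degree is mostly routine, with one place to watch. To get $x^3\partial_x$ one would bracket $x^2\partial_x$ with itself, which gives $0$. Instead use the second variable:
$$[x^2\partial_y,\,xy\partial_x]=x^3\partial_x-2x^2y\partial_y,\qquad[x^2\partial_x,\,xy\partial_y]=x^2y\partial_y .$$
So $x^3\partial_x\in L$. On the line there is no second variable, and indeed $\partial_z,z\partial_z,z^2\partial_z$ span a subalgebra of $W_1$.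

For $n=2$ and this $V$ the computation is short because we knew $V$ explicitly. For all $n$, and for all $q$ and $v$ at once as in Theorem 2, the step that produces $P_1$ will be replaced by a module argument. The climb in degree stays a hand computation.

## Divergence, degree, and the line: what two complete generators cannot be

The most natural candidates for complete generators are the fields with algebraic flows: locally nilpotent derivations, or a locally nilpotent one together with a diagonal one. Theorem 3 shows that no such pair can work, and it tells us which property $V$ must have.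

**Proof of Theorem 3(a).** By (4), the fields with constant divergence form a Lie subalgebra. It is proper, since $\operatorname{div}(z_1^2\partial_1)=2z_1$. So two generators cannot both have constant divergence.

Next we show that a locally finite $X=\sum g_i\partial_i$ has constant divergence. For such $X$ the series $e^{tX}f=\sum t^mX^mf/m!$ is computed in a finite-dimensional space, so $e^{tX}f$ is a polynomial in $z$ for each $t$. Since $X$ is a derivation, $e^{tX}$ is an algebra homomorphism. Put $\varphi_t=(e^{tX}z_1,\dots,e^{tX}z_n)$. Then
$$\tfrac{d}{dt}e^{tX}z_i=e^{tX}g_i=g_i(e^{tX}z_1,\dots,e^{tX}z_n),$$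
so $\varphi_t$ is the flow of $X$. It is a polynomial map with polynomial inverse $\varphi_{-t}$. Its Jacobian determinant $J_t$ is therefore a nowhere vanishing polynomial in $z$, hence constant in $z$. The derivative of a determinant at the identity is the trace, so $\operatorname{div}X=\frac{d}{dt}J_t\big|_{t=0}$ is constant in $z$.

So $X,Y$ are not both locally finite, and hence not both locally nilpotent. It remains to see that the generator $X$ of an algebraic action $\varphi_\tau$ of $\mathbb{C}$ or $\mathbb{C}^*$ is locally finite. For a polynomial $f$ we have $f\circ\varphi_\tau=\sum_k\tau^kf_k$, a finite sum (with $k\in\mathbb{Z}$ in the case of $\mathbb{C}^*$). So the functions $f\circ\varphi_\tau$ span a finite-dimensional space $M$, which contains $f$ and is stable under composition with all $\varphi_\tau$. Differentiating $g\circ\varphi_\tau$ at the identity of the group, for $g\in M$, shows $Xg\in M$. So $X$ is locally finite.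

In Theorem 1 the field $U$ generates the algebraic action $\tau\cdot z=(\tau z_1,\tau^4z_2,\dots,\tau^{4^{n-1}}z_n)$, so one of the two generators can indeed be of this kind. $\square$

**Proof of Theorem 3(b).** The fields of degree $\le1$ form $P_{-1}\oplus P_0$, a finite-dimensional Lie subalgebra, and $W_n$ is infinite-dimensional. So a generating set is not contained in it. In Theorem 1 the degrees are $1$ and $2$. $\square$

**Proof of Theorem 3(c).** Let $p(z)\partial_z$ be complete on $\mathbb{C}$. Each flow map $\varphi_t$ is a holomorphic automorphism of $\mathbb{C}$, with inverse $\varphi_{-t}$, hence affine: $\varphi_t(z)=\alpha(t)z+\beta(t)$. Here $\beta(t)=\varphi_t(0)$ and $\alpha(t)=\varphi_t(1)-\varphi_t(0)$ are differentiable in $t$. Differentiating at $t=0$ gives $p(z)=\alpha'(0)z+\beta'(0)$. So complete fields lie in the span of $\partial_z$ and $z\partial_z$, which is a Lie algebra of dimension $2$, and they generate a Lie algebra of dimension at most $2$. $\square$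

So we need a complete $V$ with nonconstant divergence. The simplest ones multiply a constant field $v$ by a polynomial. Here are two tries on $\mathbb{C}^2$ with $U=x\partial_x+4y\partial_y$.

First try: $V=(1+x)(1+y)\partial_y$. It is complete, since $x$ is constant along the flow and $1+y$ grows like $e^{(1+x)t}$. Its divergence $1+x$ is not constant. But $V(x)=0$ and $U(x)=x$, so both fields preserve the ideal $(x)$, and so does everything they generate. In particular $\partial_x$ is never reached. The direction $v$ must be slanted.

Second try: the symmetric slanted field $V=(1+x)(1+y)(\partial_x+\partial_y)$. It satisfies (C1)–(C4), and the generation argument below will apply to it. Now completeness fails: on the curve $(s,s)$ through the origin, $s'=(1+s)^2$, so $1+s=1/(1-t)$, which is not defined at $t=1$. Both factors grow along $v$, and a quadratic scalar equation blows up.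

The way out is visible: let one factor be constant along $v$ and the other affine along $v$. With $v=\partial_x+\partial_y$ these can be $1+x-y$ and $1+x$, and this gives the $V$ of the first section. In general the condition is $v(v(q))=0$.

## Scalar equations along the lines $p+\mathbb{C}v$: Theorem 2(a)

**Step A: reduce to one variable.** Let $V=qv$. If $\gamma$ is an integral curve with $\gamma(0)=p$, then $\gamma'=q(\gamma)v$, so $\gamma(t)=p+s(t)v$ with $s(t)=\int_0^tq(\gamma(\tau))\,d\tau$. Since $\deg q\le2$, the Taylor expansion along $v$ stops:
$$s'=q(p+sv)=q(p)+s\,v(q)(p)+\tfrac{s^2}{2}\,c,\qquad c:=v(v(q))\in\mathbb{C},\qquad s(0)=0.\tag{5}$$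
Conversely a solution $s$ of (5) gives the integral curve $p+s(t)v$.

**Step B: if $c=0$, then $V$ is complete.** Equation (5) reads $s'=A+Bs$ with constants $A,B$ depending on $p$. Its solution, $At$ if $B=0$ and $\frac AB(e^{Bt}-1)$ otherwise, is entire in $t$.

**Step C: if $c\ne0$, then $V$ is not complete.** Here $q\neq0$, so choose $p$ with $q(p)\ne0$. Put $\kappa=c/2\ne0$ and write (5) as $s'=\kappa(s-r_1)(s-r_2)$. Since $\kappa r_1r_2=q(p)\ne0$, the value $s(0)=0$ is not a root. Suppose that $s$ were entire. If $s$ took the value $r_1$ or $r_2$ at some time, then by uniqueness it would be constant equal to that root, contradicting $s(0)=0$. So $s$ omits both roots.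

If $r_1=r_2=r$, then $1/(s-r)$ is entire with derivative $-s'/(s-r)^2=-\kappa$. It is a nonconstant affine function of $t$, so it has a zero. But $1/(s-r)$ has no zeros, a contradiction.

If $r_1\ne r_2$, then $w=(s-r_1)/(s-r_2)$ is entire, and
$$w'=\frac{s'\,(r_1-r_2)}{(s-r_2)^2}=\kappa(r_1-r_2)\,w,\qquad w(0)\neq0.$$
So $w=w(0)e^{\kappa(r_1-r_2)t}$ takes every nonzero value, in particular the value $1$. But $w=1$ means $s-r_1=s-r_2$, that is $r_1=r_2$, a contradiction.

Hence $V$ is not complete. $\square$

## Four proper subalgebras: necessity in Theorem 2(b)

For each condition there is a proper Lie subalgebra that contains $U$ always, and $V$ as soon as the condition fails. Then $U$ and $V$ do not generate.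

**If (C1) fails, $v_i=0$.** Take $\{D:D(z_i)\in(z_i)\}$. This is the set of $D$ that map the ideal $(z_i)$ to itself, so it is a subalgebra. It omits $\partial_i$. It contains $U$, as $U(z_i)=\lambda_iz_i$, and it contains $V$, as $V(z_i)=v_iq=0$.

**If (C2) fails, $q(0)=0$.** Take the fields that vanish at $0$, that is, those that map the ideal $(z_1,\dots,z_n)$ to itself. This is a subalgebra, it omits $\partial_1$, and it contains $U$ and $V$.

**If (C3) fails.** Take the fields of constant divergence. We saw that this is a proper subalgebra. It contains $U$, with divergence $\sum\lambda_i$, and it contains $V$ because $\operatorname{div}(qv)=v(q)$.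

**If (C4) fails, $\partial_kq=0$.** Let $R_k=\mathbb{C}[z_j:j\ne k]$ and take $\{D:D(R_k)\subset R_k\}$, which is a subalgebra. As $n\ge2$, there is $j\ne k$, and $z_k\partial_j$ is not in it. It contains $U$, as $U(z_j)=\lambda_jz_j$ for $j\ne k$, and it contains $V$, as $V(z_j)=v_jq\in R_k$. $\square$

## From $U$ and $V$ to $\mathfrak{sl}_n$ and the quadratic part of $V$

We now prove that (C1)–(C4) suffice. Let $L$ be the Lie algebra generated by $U$ and $V$. The hypothesis $v(v(q))=0$ is not used in this part; it is there for completeness only. That is why the argument covers the second try above.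

**Step 0: extract weight components.** The aim is to show that any field of degree $\le2$ in $L$ can be taken apart inside $L$. By (3),
$$[U,z^\alpha\partial_i]=\bigl(\lambda\cdot(\alpha-e_i)\bigr)z^\alpha\partial_i .\tag{6}$$
For $\beta\in\Delta$ let $W^\beta$ be the span of all $z^\alpha\partial_i$ with $\alpha-e_i=\beta$. Let $X\in L$ have degree $\le2$ and write $X=\sum_{\beta\in\Delta}X_\beta$ with $X_\beta\in W^\beta$. For every polynomial $p$ in one variable,
$$p(\operatorname{ad}U)X=\sum_{\beta\in\Delta}p(\lambda\cdot\beta)X_\beta\in L .$$
The numbers $\lambda\cdot\beta$, $\beta\in\Delta$, are distinct because $\lambda$ is separating. By Lagrange interpolation we can choose $p$ equal to $1$ at one of them and $0$ at the others. So every $X_\beta$ lies in $L$, including the one with $\beta=0$.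

We record the spaces $W^\beta$ that we need. If $\beta$ has an entry $-1$ in position $i$, then in $\alpha-e_l=\beta$ the nonnegativity of $\alpha$ forces $l=i$. Hence
$$W^{-e_i}=\mathbb{C}\,\partial_i,\qquad W^{e_k-e_i}=\mathbb{C}\,z_k\partial_i\ \ (i\ne k),\qquad W^{e_j+e_k-e_i}=\mathbb{C}\,z_jz_k\partial_i\ \ (i\ne j,k).\tag{7}$$
Moreover $W^0$ is spanned by the $z_l\partial_l$, and $W^{e_k}$ by the $z_kz_l\partial_l$, $1\le l\le n$.

**Step 1: $\partial_i\in L$ for all $i$.** The component $V_{-e_i}=q(0)v_i\partial_i$ lies in $L$ by Step 0, and it is nonzero by (C1) and (C2).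

**Step 2: $\mathfrak{sl}_n\subset L$.** Let $i\ne k$. By (C4), some monomial containing $z_k$ occurs in $q$: either $z_k$ itself, or $z_jz_k$ for some $j$, possibly $j=k$. In the first case put $X=V$. In the second case put $X=[\partial_j,V]=(\partial_jq)\,v$; this is in $L$ by Step 1, and $z_k$ has nonzero coefficient in $\partial_jq$. In both cases $X\in L$ has degree $\le2$, and $X_{e_k-e_i}$ is a nonzero multiple of $v_iz_k\partial_i$, which is nonzero by (C1). By Step 0, $z_k\partial_i\in L$.

The map sending the matrix unit $E_{ab}$ to $z_a\partial_b$ is an isomorphism of Lie algebras $\mathfrak{gl}_n\to P_0$, because $[z_a\partial_b,z_c\partial_d]=\delta_{bc}z_a\partial_d-\delta_{da}z_c\partial_b$. It takes trace to divergence. So $\mathfrak{sl}_n=\{X\in P_0:\operatorname{div}X=0\}$, spanned by the $z_k\partial_i$ with $i\ne k$ and the $z_k\partial_k-z_i\partial_i=[z_k\partial_i,z_i\partial_k]$. Hence $\mathfrak{sl}_n\subset L$.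

**Step 3: the quadratic part of $V$ lies in $L$ and has nonzero divergence.** Write $q=q_0+q_1+q_2$ by degree. Then $q_0v\in L$ by Step 1. The off-diagonal part of the linear field $q_1v$ is in $L$ by Step 2. Its diagonal part is the weight-$0$ component of $V$, since $W^0$ consists of diagonal linear fields; so it is in $L$ by Step 0. Therefore $V_2:=q_2v\in L$. Its divergence is $v(q_2)$. Now $v(q)=v(q_1)+v(q_2)$ with $v(q_1)$ constant, and $v(q)$ is not constant by (C3). So
$$V_2\in L\cap P_1,\qquad\operatorname{div}V_2=v(q_2)\ne0.\tag{8}$$

## The $\mathfrak{sl}_n$-module $P_1$ and its two pieces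

**Step 4: $P_1\subset L$.** Since $[P_0,P_1]\subset P_1$ and $\mathfrak{sl}_n\subset L$, the space $L\cap P_1$ is an $\mathfrak{sl}_n$-submodule of $P_1$. The plan is to find all submodules of $P_1$ and to check that $V_2$ lies in no proper one.

Two proper submodules are visible:
$$T=\{X\in P_1:\operatorname{div}X=0\},\qquad R=\{\ell E:\ \ell\text{ a linear form}\}.$$
For $A\in\mathfrak{sl}_n$ we have $\operatorname{div}[A,X]=A(\operatorname{div}X)$ by (4), so $T$ is a submodule. Since $E$ commutes with $P_0$, $[A,\ell E]=A(\ell)E$, so $R$ is a submodule. As $\operatorname{div}(\ell E)=E(\ell)+n\ell=(n+1)\ell$, we have $T\cap R=0$. Both are nonzero, since $z_1^2\partial_n\in T$ and $z_1E\in R$. So they are different and proper. For $n=2$ the dimensions are $\dim P_1=6$, $\dim T=4$, $\dim R=2$.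

We claim that $T$ and $R$ are the only proper nonzero submodules. Textbook facts about finite-dimensional $\mathfrak{sl}_n$-modules are used. By Weyl's theorem such a module is a direct sum of irreducible ones. Call a vector *singular* if it is killed by all raising operators, here the $z_a\partial_b$ with $a<b$. In an irreducible module the singular vectors form exactly one line, and isomorphic modules have the same weight on it. For example, on the module of linear forms, where $z_a\partial_b$ sends $z_b$ to $z_a$ and the other variables to $0$, the singular line is $\mathbb{C}z_1$.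

**Step 4a: reduce to weight vectors.** A diagonal field $h=\sum h_iz_i\partial_i$ acts on $W^\beta$ by the scalar $h\cdot\beta$, as in (6). If $x$ is singular, so is $[h,x]$, because $[h,z_a\partial_b]$ is a multiple of $z_a\partial_b$. Hence the singular vectors are spanned by weight vectors for the diagonal fields $h$ in $\mathfrak{sl}_n$, those with $\sum h_i=0$. The weights of $P_1$ are the vectors $e_j+e_k-e_i$, all with coordinate sum $1$. Two of them agree on all $h$ with $\sum h_i=0$ only if they differ by a multiple of $(1,\dots,1)$, hence only if they are equal. So a weight vector lies in a single space $W^\beta$.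

**Step 4b: weights $e_j+e_k-e_i$ with $i\ne j,k$.** By (7) the vector is $z_jz_k\partial_i$ up to a scalar. If $j>1$, then
$$[z_1\partial_j,\,z_jz_k\partial_i]=z_1\,\partial_j(z_jz_k)\,\partial_i-\delta_{i1}\,z_jz_k\,\partial_j\ne0,$$
since $\partial_j(z_jz_k)\ne0$ and the second term involves $\partial_j$ with $j\ne i$. So a singular vector has $j=1$, likewise $k=1$, and then $i\ne1$. If $i<n$, then $[z_i\partial_n,z_1^2\partial_i]=-z_1^2\partial_n\ne0$. Only $z_1^2\partial_n$ remains. It is singular: for $a<b$ we have $\partial_b(z_1^2)=0$ as $b>1$, and $\partial_n(z_a)=0$ as $a<n$.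

**Step 4c: weights $e_k$.** The vector is $z_kF$ with $F=\sum_ic_iz_i\partial_i$. For $a\neq b$ one has $[z_a\partial_b,F]=(c_b-c_a)z_a\partial_b$, so by (3)
$$[z_a\partial_b,\,z_kF]=\delta_{bk}\,z_aF+(c_b-c_a)\,z_kz_a\partial_b .\tag{9}$$
If $k>1$, take $a=1$, $b=k$:
$$[z_1\partial_k,\,z_kF]=z_1\sum_{i\ne k}c_iz_i\partial_i+(2c_k-c_1)\,z_1z_k\partial_k .$$
If this vanishes, then $c_i=0$ for all $i\ne k$, in particular $c_1=0$, and then $c_k=0$. So there is no singular vector for $k>1$. If $k=1$ and $a<b$, then $b>1$ and (9) reads $(c_b-c_a)z_1z_a\partial_b$. This vanishes for all $a<b$ exactly when all $c_i$ are equal, that is, when the vector is a multiple of $z_1E$.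

**Step 4d: list the submodules.** The singular vectors of $P_1$ are spanned by $z_1^2\partial_n$ and $z_1E$, of the different weights $2e_1-e_n$ and $e_1$. Each irreducible summand contributes one singular line. So $P_1=A\oplus B$ with $A,B$ irreducible and not isomorphic. Let $N\subset P_1$ be an irreducible submodule. If both projections $N\to A$ and $N\to B$ were nonzero, both would be isomorphisms by Schur's lemma, and $A\cong B$, a contradiction. So $N$ is $A$ or $B$. Every submodule is a sum of irreducible ones, hence is one of $0,A,B,P_1$. Since $T$ and $R$ are two different proper nonzero submodules, they are $A$ and $B$ in some order.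

**Step 4e: $V_2$ lies in neither $T$ nor $R$.** By (8), $V_2\notin T$. Suppose $V_2=\ell E$. Comparing coefficients, $v_iq_2=\ell z_i$ for all $i$. Computing $v_1v_2q_2$ in two ways gives $\ell\,(v_2z_1-v_1z_2)=0$. By (C1) the second factor is not zero, so $\ell=0$ and $V_2=0$, contradicting (8). Hence the submodule $L\cap P_1$, which contains $V_2$, is $P_1$.

## Climbing from $P_1$ to every degree

**Step 5: $L=W_n$.** We show $P_d\subset L$ for all $d\geq -1$. The starting values are $P_{-1}\subset L$ by Step 1, $P_1\subset L$ by Step 4, and $P_0\subset L$ because $[\partial_j,z_jz_k\partial_i]=z_k\partial_i$ for any $j\ne k$, and such a $j$ exists as $n\ge2$.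

Now let $m\ge3$ and suppose $P_{m-2}\subset L$. We must produce $z^\alpha\partial_i$ for every $i$ and every $\alpha$ with $|\alpha|=m$. Each bracket below is between an element of $P_1$ and an element of $P_{m-2}$, so it stays in $L$. The idea is to remove one factor $z_j$ with $j\ne i$ from $z^\alpha$ and put it back by a quadratic field. The cases differ only in which quadratic field does this with a nonzero coefficient.

**Case 1: $\alpha_j\ge2$ for some $j\ne i$.** With $\gamma=\alpha-e_j$,
$$[z_j^2\partial_j,\,z^\gamma\partial_i]=\gamma_j\,z^\alpha\partial_i,\qquad\gamma_j=\alpha_j-1\ge1 .$$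

**Case 2: not Case 1, some $j\ne i$ has $\alpha_j=1$, and $\alpha_i\ne1$.** With $\gamma=\alpha-e_j$, so that $\gamma_i=\alpha_i$,
$$[z_jz_i\partial_i,\,z^\gamma\partial_i]=\gamma_i\,z_jz^\gamma\partial_i-z^\gamma z_j\partial_i=(\alpha_i-1)\,z^\alpha\partial_i,\qquad\alpha_i-1\ne0 .$$

**Case 3: not Case 1, some $j\ne i$ has $\alpha_j=1$, and $\alpha_i=1$.** Now all $\alpha_l\le1$ and $|\alpha|=m\ge3$, so there is $k\ne i,j$ with $\alpha_k=1$. With $\gamma=\alpha-e_j$, so that $\gamma_k=1$,
$$[z_jz_k\partial_k,\,z^\gamma\partial_i]=\gamma_k\,z_jz^\gamma\partial_i-z^\gamma\,\partial_i(z_jz_k)\,\partial_k=z^\alpha\partial_i .$$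

**Case 4: $\alpha_j=0$ for all $j\ne i$, that is, $\alpha=me_i$.** If $m\ge4$, then
$$[z_i^2\partial_i,\,z_i^{m-1}\partial_i]=(m-3)\,z_i^m\partial_i,\qquad m-3\ne0 .$$
If $m=3$ this coefficient vanishes. Pick $j\ne i$ and use
$$[z_i^2\partial_j,\,z_iz_j\partial_i]=z_i^3\partial_i-2z_i^2z_j\partial_j .$$
The field $z_i^2z_j\partial_j$ is in $L$ by Case 1, with the roles of $i$ and $j$ exchanged: the derivative is $\partial_j$ and the variable $z_i$ has exponent $2$. So $z_i^3\partial_i\in L$.

By induction all $P_d\subset L$, so $L=W_n$. This proves Theorem 2. $\square$

**Remark on the smaller degree.** Theorem 3(b) concerns the larger degree only. For generating pairs in general, the smaller degree can be $0$. On $\mathbb{C}^2$ take $\partial_y$ and $V'=xy\,\partial_x+2y^2\partial_y+\partial_x+x\,\partial_y$. Then $[\partial_y,V']=x\partial_x+4y\partial_y$, so Step 0 applies with $\lambda=(1,4)$. It extracts from $V'$ the components $\partial_x$, $x\partial_y$ and $Q=xy\partial_x+2y^2\partial_y$. Bracketing, $[\partial_x,Q]=y\partial_x$, so $\mathfrak{sl}_2$ lies in the generated algebra. Since $\operatorname{div}Q=5y\ne0$ and $Q$ is not of the form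 $\ell E$, Step 4d gives $P_1$ and Step 5 gives $W_2$. No completeness of $V'$ is claimed here.

## The explicit pair in every dimension: Theorem 1

The field $U$ of Theorem 1 is complete, with flow $z_i\mapsto e^{4^{i-1}t}z_i$, and $\lambda=(1,4,\dots,4^{n-1})$ is separating. Put
$$v=\sum_i\partial_i,\qquad a=1+z_1,\qquad b=1+(n-1)z_1-z_2-\dots-z_n,\qquad q=ab .$$
Then $v(b)=(n-1)-(n-1)=0$ and $v(a)=1$. So $v(q)=b$ and $v(v(q))=0$, and $V=qv$ is complete by Theorem 2(a). As in (1), its flow moves $p$ to $p+s(t)v$ with $s(t)=a(p)\bigl(e^{b(p)t}-1\bigr)$.

The four conditions hold. All $v_i=1$, which is (C1). Since $q(0)=1$, (C2) holds. Since $v(q)=b$ is not constant, (C3) holds. For $k\ge2$ we have $\partial_kq=-a\ne0$, and $\partial_1q=b+(n-1)a$ has the value $n$ at $0$, so (C4) holds. By Theorem 2(b), $U$ and $V$ generate $W_n$. This proves Theorem 1. $\square$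

## Rational coefficients and density of the flows

**Over every field $K$ of characteristic $0$, the fields $U,V$ of Theorem 1 generate $\operatorname{Der}(K[z_1,\dots,z_n])$.** They have integer coefficients. Let $L_{\mathbb{Q}}\subseteq\operatorname{Der}(\mathbb{Q}[z])$ be the $\mathbb{Q}$-span of all iterated brackets of $U$ and $V$ (including $U$ and $V$ themselves), that is, the $\mathbb{Q}$-Lie algebra that they generate. Inside $\operatorname{Der}(\mathbb{Q}[z])\otimes\mathbb{C}=W_n$, the subspace $L_{\mathbb{Q}}\otimes\mathbb{C}$ is the $\mathbb{C}$-span of the same brackets, which is $W_n$ by Theorem 1. So the quotient $\operatorname{Der}(\mathbb{Q}[z])/L_{\mathbb{Q}}$ becomes $0$ after tensoring with $\mathbb{C}$, hence is $0$, and $L_{\mathbb{Q}}=\operatorname{Der}(\mathbb{Q}[z])$. Tensoring with $K$ gives the claim.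

**For $n\ge2$, the group generated by the two flows $\varphi_U,\varphi_V$ is dense in the group of holomorphic automorphisms of $\mathbb{C}^n$, for uniform convergence on compacts.** This uses two published theorems.

The first is due to Andersén–Lempert (Invent. Math. 110 (1992)): every automorphism is a locally uniform limit of compositions of affine maps, shears and overshears. Affine maps are compositions of invertible linear maps and translations. These are time-one maps of complete polynomial fields: linear fields, since every invertible matrix is an exponential, and constant fields. After a linear change of coordinates, shears and overshears are compositions of time-one maps of $f(z')\partial_n$ and $f(z')z_n\partial_n$, with $f$ entire and $z'=(z_1,\dots,z_{n-1})$. These time-one maps send $z_n$ to $z_n+f(z')$ and to $e^{f(z')}z_n$, and they fix $z'$. Approximating $f$ by polynomials, uniformly on compacts, replaces them by time-one maps of complete polynomial fields. All these fields lie in $W_n$, which is the Lie algebra generated by $U$ and $V$.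

The second theorem is due to Varolin (see Forstnerič, *Stein Manifolds and Holomorphic Mappings*, 2nd ed., §4.8): the flow of any field in the Lie algebra generated by finitely many complete holomorphic fields is, on compacts where it is defined, a uniform limit of compositions of the flows of these fields. Applied to $U$ and $V$, it approximates each of the time-one maps above, uniformly on compacts, by elements of the group generated by $\varphi_U$ and $\varphi_V$. Composition is continuous for uniform convergence on compacts, so the approximations can be composed, and density follows. $\square$
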